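\title{Maximizing plane curves of every odd degree}

\begin{abstract}
A reduced complex plane curve of odd degree $2m+1\ge 5$ with only simple singularities has total Tjurina number at most $3m^2+1$, and it is called maximizing if equality holds. We show that maximizing curves exist for every $m\ge 2$. The examples are unions of the line at infinity and the fibers $P=1$ and $P=-1$ of the polynomial $P=T_m(x)+y^m$, where $T_m$ is the Chebyshev polynomial. We determine which polynomials $P$ with squarefree top-degree form give maximizing curves in this way, characterize these curves by their singularities along the line, and show that the Chebyshev examples are free with exponents $(m-1,m+1)$.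
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $C\subset\mathbb{P}^2=\mathbb{P}^2_{\mathbb{C}}$ be a reduced curve. For a point $p\in C$ with local equation $g=0$ in local coordinates $x,y$, the \emph{Tjurina number} is
\[
\tau_p=\dim_{\mathbb{C}}\mathcal{O}_{\mathbb{C}^2,p}/(g,g_x,g_y).
\]
It is $0$ at a smooth point and $1$ at a node, so the \emph{total Tjurina number} $\tau(C)=\sum_{p\in\operatorname{Sing}(C)}\tau_p$ counts the singular points of $C$, each with a weight that measures how degenerate it is. The curve $C$ is \emph{simply singular} if all its singularities are simple, that is, of type $A_k$, $D_k$, $E_6$, $E_7$ or $E_8$; the normal forms are listed in Section~\ref{sec:ade}. For a simple singularity $\tau_p$ is the index $k$ of its type.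

It is known that a reduced simply singular curve of odd degree $n=2m+1\ge5$ satisfies $\tau(C)\le 3m^2+1$. Proposition~\ref{prop:bound} recalls where this number comes from.

\begin{definition}\label{def:max}
A reduced simply singular curve $C\subset\mathbb{P}^2$ of odd degree $n=2m+1\ge5$ is \emph{maximizing} if $\tau(C)=3m^2+1$.
\end{definition}

The question that we answer comes from Dimca and Pokora \cite{DP}: does a maximizing curve of degree $2m+1$ exist for every $m\ge2$?

The first candidates fall short. A union of $n$ lines is simply singular when it has only double points (type $A_1$) and triple points (type $D_4$). If there are $n_2$ and $n_3$ of them, counting pairs of lines gives $n_2+3n_3=\binom n2=2m^2+m$, so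
\[
\tau=n_2+4n_3\le\tfrac43(2m^2+m),
\]
and this is less than $3m^2+1$ when $m^2-4m+3>0$, in particular for all $m\ge4$. More generally, Theorem~\ref{thm:compl}(c) below shows that a maximizing curve of degree $n\ge17$ has a singularity $A_k$ or $D_k$ whose index grows at least linearly with $n$. One might therefore guess that the bound is attained only in low degree. It is attained in every degree.

Let $T_m$ be the Chebyshev polynomial, defined by $T_m(\cos\theta)=\cos m\theta$, and put
\[
t(x,z)=z^mT_m(x/z),\qquad G=t(x,z)+y^m .
\]

\begin{theorem}\label{thm:main}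
For every $m\ge2$ the curve
\[
C_{2m+1}:\quad f=z\,(G-z^m)(G+z^m)=z\Big(\big(z^mT_m(x/z)+y^m\big)^2-z^{2m}\Big)=0,
\]
which is defined over $\mathbb{Q}$, is reduced of degree $2m+1$. Its singularities are exactly $m$ points of type $D_{2m+2}$ and $m-1$ points of type $A_{m-1}$, and
\[
\tau(C_{2m+1})=m(2m+2)+(m-1)^2=3m^2+1 .
\]
Hence maximizing curves exist in every odd degree $2m+1\ge5$.
\end{theorem}

The curve $C_{2m+1}$ is the union of the line at infinity and two fibers of the polynomial $T_m(x)+y^m$. The next theorem isolates what is needed from the polynomial. For $P\in\mathbb{C}[x,y]$ and a critical point $p$ of $P$, the \emph{Milnor number} is $\mu_p(P)=\dim_{\mathbb{C}}\mathcal{O}_{\mathbb{C}^2,p}/(P_x,P_y)$, and $p$ is a \emph{simple} critical point if the fiber $P=P(p)$ has a simple singularity at $p$.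

\begin{theorem}\label{thm:crit}
Let $P\in\mathbb{C}[x,y]$ have degree $m\ge2$ and squarefree top-degree form $P_m$. Let $G=z^mP(x/z,y/z)$ and $C_P: z(G^2-z^{2m})=0$. Then $C_P$ is reduced of degree $2m+1$. It is simply singular if and only if the critical points of $P$ with critical value $\pm1$ are simple. In that case
\[
\tau(C_P)=2m(m+1)+\sum_{dP(p)=0,\ P(p)=\pm1}\mu_p(P)\ \le\ 3m^2+1,
\]
with equality, that is, with $C_P$ maximizing, if and only if all critical values of $P$ lie in $\{1,-1\}$.
\end{theorem}

The curves $C_P$ can be recognized from their singularities along one line.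

\begin{theorem}\label{thm:conv}
Let $m\ge2$ and let $C$ be a reduced curve of degree $2m+1$ containing a line $\ell$ on which $C$ has $m$ singular points of type $D_{2m+2}$. Then $C$ is projectively equivalent to some $C_P$ as in Theorem~\ref{thm:crit}. Consequently, the maximizing curves of degree $2m+1$ containing a line with $m$ points of type $D_{2m+2}$ are, up to projective equivalence, exactly the $C_P$ for which $P$ has squarefree top-degree form, critical values in $\{1,-1\}$, and only simple critical points.
\end{theorem}

Free curves are recalled in Section~\ref{sec:free}. In even degree $2m$, a reduced simply singular curve is maximizing in the usual sense if $\tau=3m(m-1)+1$.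

\begin{theorem}\label{thm:compl}
Let $m\ge2$.
\begin{enumerate}
\item[(a)] The curve $C_{2m+1}$ is free with exponents $(m-1,m+1)$; a basis of its logarithmic derivations is given in \eqref{eq:basis}.
\item[(b)] Deleting the line $z=0$ from $C_{2m+1}$ gives a simply singular curve of degree $2m$ with $\tau=3m(m-1)+1$, that is, a maximizing curve of even degree.
\item[(c)] If $n=2m+1\ge17$, every maximizing curve of degree $n$ has a singularity $A_k$ with $k\ge2n-1$ or $D_k$ with $k\ge n+1$. The curves $C_{2m+1}$ have no $A_k$ with $k\ge2n-1$, and their points of type $D$ are exactly of type $D_{n+1}$. Hence the bound $k\ge n+1$ cannot be improved.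
\end{enumerate}
\end{theorem}

Section~\ref{sec:bound} explains the bound and how it suggests the construction; only there are the theorems of \cite{dPW} and \cite{DS} applied in a proof. Section~\ref{sec:quintic} works out the case $m=2$. Theorem~\ref{thm:main} is proved in Section~\ref{sec:cheb} from the local Lemma~\ref{lem:local} and elementary properties of $T_m$, independently of the other theorems.

\section{Simple singularities}\label{sec:ade}

A curve has a singularity of one of the following types at $p$ if, in some local analytic coordinates $(u,v)$ centered at $p$, a local equation is a unit times the normal form $g_0$.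
\[
\begin{array}{c|c|c|c}
\text{type} & g_0 & (w_u,w_v) & \alpha=w_u+w_v\\ \hline
A_k\ (k\ge1) & u^2+v^{k+1} & \big(\tfrac12,\tfrac1{k+1}\big) & \tfrac12+\tfrac1{k+1}\\[3pt]
D_k\ (k\ge4) & u^2v+v^{k-1} & \big(\tfrac{k-2}{2(k-1)},\tfrac1{k-1}\big) & \tfrac12+\tfrac1{2(k-1)}\\[3pt]
E_6 & u^3+v^4 & \big(\tfrac13,\tfrac14\big) & \tfrac7{12}\\[3pt]
E_7 & u^3+uv^3 & \big(\tfrac13,\tfrac29\big) & \tfrac59\\[3pt]
E_8 & u^3+v^5 & \big(\tfrac13,\tfrac15\big) & \tfrac8{15}
\end{array}
\]
Each $g_0$ is weighted homogeneous: with the weights $w_u,w_v$ of $u,v$, all its monomials have weight $1$. The number $\alpha$ is the \emph{Arnold exponent} (log canonical threshold) of the singularity. In every row $\alpha>\frac12$, and the multiplicity of $g_0$ is $2$ or $3$.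

The Tjurina number depends only on the curve, while the Milnor number is defined through a function. For simple singularities the two agree.

\begin{lemma}\label{lem:mutau}
If $g=0$ is any local equation of a simple singularity at $p$, then $\mu_p(g)=\tau_p$.
\end{lemma}

\begin{proof}
Write $g=\varepsilon g_0(u,v)$ with $\varepsilon$ a unit. Choose an integer $d\ge1$ with $dw_u,dw_v\in\mathbb{Z}$ and a unit $\lambda$ with $\lambda^d=\varepsilon$. The functions $u'=\lambda^{dw_u}u$ and $v'=\lambda^{dw_v}v$ are local coordinates, since their Jacobian matrix at $p$ is diagonal with nonzero entries, and $g_0(u',v')=\lambda^dg_0(u,v)=g$. So $g=w_uu'g_{u'}+w_vv'g_{v'}$ lies in the ideal of its partial derivatives, and this ideal does not depend on the coordinates, by the chain rule.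
\end{proof}

Two germs will appear throughout. Replacing $u$ by $iu$ shows that
\begin{equation}\label{eq:germs}
u^2-v^{2m}\ \text{ is of type } A_{2m-1},\qquad v(u^2-v^{2m})=v(u-v^m)(u+v^m)\ \text{ is of type } D_{2m+2}.
\end{equation}
The \emph{intersection multiplicity} of germs $g=0$ and $h=0$ at $p$ is $\dim\mathcal{O}_{\mathbb{C}^2,p}/(g,h)$; if $g=0$ is smooth, it is the order of vanishing of $h$ restricted to $g=0$. By B\'ezout's theorem, the intersection multiplicities of two projective curves of degrees $a$ and $b$ without common component add up to $ab$. A point $D_{2m+2}$ thus consists of three smooth branches: two branches $u=\pm v^m$ that meet with multiplicity $m$, and a branch $v=0$ that meets each of them with multiplicity $1$ and that we call the \emph{transversal branch}.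

Finally, if a form $f$ is divisible by $q^2$ with $q$ nonconstant, then $f$ and $df$ vanish along the whole curve $q=0$. So an equation $f=0$ with only finitely many singular points defines a reduced curve.

\section{The bound $3m^2+1$ and the singularities it forces}\label{sec:bound}

Let $S=\mathbb{C}[x,y,z]$ and let $C:f=0$ be a reduced curve of degree $n$. A \emph{Jacobian syzygy} of degree $d$ is a nonzero triple $(a,b,c)$ of forms of degree $d$ with $af_x+bf_y+cf_z=0$. Let $r$ be the minimal degree of a Jacobian syzygy. The relations such as $(f_y,-f_x,0)$ give $r\le n-1$. Two published theorems tie $r$ to the singularities from opposite sides.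

\begin{theorem}[du Plessis--Wall \cite{dPW}]\label{thm:dPW}
If $r<n/2$, then $\tau(C)\le(n-1)(n-r-1)+r^2$. If $n/2\le r\le n-1$, then $\tau(C)\le(n-1)(n-r-1)+r^2-\binom{2r-n+2}{2}$.
\end{theorem}

\begin{theorem}[Dimca--Sernesi \cite{DS}]\label{thm:DS}
If all singularities of $C$ are weighted homogeneous, then $r\ge\alpha_Cn-2$, where $\alpha_C$ is the minimum of the Arnold exponents of the singular points of $C$.
\end{theorem}

By the first theorem a large $\tau$ needs a small $r$; by the second, a small $r$ needs a point with small Arnold exponent.

\begin{proposition}\label{prop:bound}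
Let $C$ be a singular, simply singular curve of degree $n=2m+1\ge5$. Then $r\ge m-1$ and $\tau(C)\le3m^2+1$. If $C$ is maximizing, then $r=m-1$ and $\alpha_C\le\frac12+\frac1{2n}$.
\end{proposition}

\begin{proof}
Since $\alpha_C>\frac12$, Theorem~\ref{thm:DS} gives $r>\frac n2-2=m-\frac32$, so $r\ge m-1$. Theorem~\ref{thm:dPW} bounds $\tau(C)$ by
\[
\begin{array}{ll}
2m(m+1)+(m-1)^2=3m^2+1 & \text{if } r=m-1,\\[2pt]
2m\cdot m+m^2=3m^2 & \text{if } r=m,\\[2pt]
2m(m-s)+(m+s)^2-s(2s+1)=3m^2-s^2-s & \text{if } r=m+s,\ s\ge1.
\end{array}
\]
This proves the bound and shows that equality needs $r=m-1$. Then Theorem~\ref{thm:DS} gives $\alpha_Cn\le r+2=m+1$, and $\frac{m+1}{2m+1}=\frac12+\frac1{2n}$.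
\end{proof}

\begin{remark}\label{rem:even}
In degree $n=2m$ one gets $r>m-2$, and Theorem~\ref{thm:dPW} gives $(2m-1)m+(m-1)^2=3m(m-1)+1$ for $r=m-1$ and $3m(m-1)-s^2-2s$ for $r=m+s$, $s\ge0$. This accounts for the number in Theorem~\ref{thm:compl}(b).
\end{remark}

\begin{proof}[Proof of the first assertion of Theorem~\ref{thm:compl}(c)]
Let $C$ be maximizing of degree $n$ and let $p$ be a singular point with exponent $\alpha_C$. By Proposition~\ref{prop:bound}, $\alpha_C-\frac12\le\frac1{2n}$. For $p$ of type $A_k$, $D_k$, $E_6$, $E_7$, $E_8$ the left side is $\frac1{k+1}$, $\frac1{2(k-1)}$, $\frac1{12}$, $\frac1{18}$, $\frac1{30}$, so the inequality reads $k+1\ge2n$, $k-1\ge n$, $n\le6$, $n\le9$, $n\le15$, respectively. For $n\ge17$ only the first two cases are possible.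
\end{proof}

This tells us where to look. The smallest $D_k$ allowed is $D_{n+1}=D_{2m+2}$. The simplest way to supply its transversal branch is a line $\ell\subset C$. The rest of $C$ has degree $2m$ and meets $\ell$ with multiplicity $2$ at such a point, so $\ell$ can be the transversal branch at no more than $m$ points. If it is so at $m$ points, these contribute $m(2m+2)$ to $\tau$, and exactly $(m-1)^2$ is missing from $3m^2+1$. We need a way to produce $m$ pairs of branches with contact $m$ along a line, and a source of $(m-1)^2$ away from it.

\section{The quintic}\label{sec:quintic}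

For $m=2$ take the conic $xy=z^2$, its tangent lines $y=0$ at $(1:0:0)$ and $x=0$ at $(0:1:0)$, and the chord $z=0$ through the two points of tangency:
\[
f=z\cdot xy\cdot(xy-z^2).
\]
At $(1:0:0)$ set $x=1$ and $u=y-\frac12z^2$. Then $f=z\,y\,(y-z^2)=z\big(u^2-\frac14z^4\big)$, which is of type $D_6$ by \eqref{eq:germs} after rescaling $u$. Exchanging $x$ and $y$ gives a second $D_6$ at $(0:1:0)$. The components are smooth, and the only other point where two of them meet is the node $(0:0:1)$ of $xy=0$. So $\tau=6+6+1=13=3\cdot2^2+1$.

Now read $xy=0$ and $xy=z^2$ as the closures of two fibers of the function $xy$ on the affine plane $z=1$. The closures $xy=cz^2$ of all fibers pass through the same two points at infinity, and in the chart $x=1$ they are the curves $y=cz^2$, any two of which meet with multiplicity $2$. So any two fibers, together with the line at infinity, give $2D_6$. The choice of the fibers matters only in the affine part: the function $xy$ has one critical point, and it contributes to $\tau$ exactly when its fiber is chosen. The fibers over $1$ and $2$ give $\tau=12$; the fibers over $0$ and $1$ give $\tau=13$.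 With $P=2xy-1$ the latter become the fibers $P=\pm1$.

The curve $C_5$ of Theorem~\ref{thm:main} is this quintic. Since $T_2=2x^2-1$, its equation is $z(2x^2+y^2)(2x^2+y^2-2z^2)=0$; factor $2x^2+y^2$ into two linear forms, take them as coordinates, and rescale $z$.

\section{Two fibers of a polynomial and the line at infinity}\label{sec:fibers}

Let $P$, $G$ and $C_P$ be as in Theorem~\ref{thm:crit}, and let $C_P':G^2-z^{2m}=0$. The closure of the fiber $P=c$ is $G=cz^m$. If $G$ can serve as a local coordinate at a point at infinity, two such closures have contact $m$ there; this is what the hypothesis on $P_m$ secures. Replacing $P$ by $aP+b$ moves any two values to $\pm1$, so the normalization loses nothing. Two is the largest number of fibers available: three fibers and the line would give points of multiplicity $4$, which are not simple.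

\begin{lemma}\label{lem:local}
\begin{enumerate}
\item[(i)] On the line $z=0$, the singular points of $C_P$ and of $C_P'$ are the $m$ zeros of $P_m$. Each is of type $D_{2m+2}$ on $C_P$ and of type $A_{2m-1}$ on $C_P'$.
\item[(ii)] In the affine plane $z=1$, the singular points of $C_P$ and of $C_P'$ are the critical points $p$ of $P$ with $P(p)=\pm1$, and $P-P(p)=0$ is a local equation at $p$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) We have $G(x,y,0)=P_m(x,y)$. At a point of $z=0$ where $P_m\ne0$, the factor $G^2-z^{2m}$ does not vanish; so $C_P$ has local equation $z=0$ and $C_P'$ does not pass through the point. Let $p$ be one of the $m$ distinct zeros of $P_m$. Exchanging $x$ and $y$ if necessary, $p=(1:y_0:0)$. As $P_m$ is squarefree, $y_0$ is a simple zero of $P_m(1,y)$, so $u=G(1,y,z)$ has $\partial u/\partial y\ne0$ at $(y_0,0)$. By the inverse function theorem $(u,z)$ are local coordinates at $p$. The equations of $C_P$ and $C_P'$ become $z(u^2-z^{2m})$ and $u^2-z^{2m}$, and \eqref{eq:germs} applies.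

(ii) Both curves have the affine equation $(P-1)(P+1)=0$. The difference of the two factors is $2$, so at each point of the curve one factor vanishes and the other is a unit. Hence $P-P(p)$ is a local equation at $p$, and $p$ is singular if and only if $dP(p)=0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:crit}]
It remains to control the critical points, and for this we count all of them at once. The critical points are the affine intersections of the curves $G_x=0$ and $G_y=0$, whose equations restrict to $\partial_xP_m$ and $\partial_yP_m$ on $z=0$. These two forms have no common zero in $\mathbb{P}^1$. Indeed, by Euler's formula $x\,\partial_xP_m+y\,\partial_yP_m=mP_m$ a common zero $q$ is a zero of $P_m$; write $P_m=LQ$ with $L$ linear and $L(q)=0$; then $0=dP_m(q)=Q(q)\,dL$ forces $Q(q)=0$, so $L^2$ divides $P_m$, which is excluded. Therefore $G_x=0$ and $G_y=0$ are curves of degree $m-1$ that do not meet on the line $z=0$. They have no common component, because a common component would meet that line. At a critical point $p$ their intersection multiplicity is $\mu_p(P)$ by definition, so B\'ezout's theorem gives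 finitely many critical points and
\begin{equation}\label{eq:bezout}
\sum_{dP(p)=0}\mu_p(P)=(m-1)^2 .
\end{equation}

By Lemma~\ref{lem:local}, $C_P$ has finitely many singular points, so it is reduced. Its singular points at infinity are simple, so it is simply singular if and only if the critical points with value $\pm1$ are simple. In that case Lemma~\ref{lem:mutau} gives $\tau_p=\mu_p(P-P(p))=\mu_p(P)$ at these points, and the points at infinity contribute $m(2m+2)$. This is the formula for $\tau(C_P)$. By \eqref{eq:bezout}, $\tau(C_P)\le2m(m+1)+(m-1)^2=3m^2+1$. Since $\mu_p(P)\ge1$ at every critical point, equality holds if and only if no critical point is omitted from the sum, that is, if and only if all critical values are $\pm1$.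
\end{proof}

\begin{remark}\label{rem:squarefree}
The hypothesis that $P_m$ is squarefree is used in Lemma~\ref{lem:local}(i) and in \eqref{eq:bezout}, and both fail without it. For $P=x^2+y$ there is no critical point, although $(m-1)^2=1$. In the chart $y=1$ the curve is $z(x^2+z-z^2)(x^2+z+z^2)=0$, a triple point with three branches and a single tangent $z=0$. It is not simple: $D_k$ has at least two distinct tangents, and $E_6$, $E_7$, $E_8$ have at most two branches.
\end{remark}

\section{The Chebyshev curves}\label{sec:cheb}

We now need a polynomial in two variables with at most two critical values and only simple critical points. The two conditions pull against each other. The polynomial $x^m+y^m+1$ has one critical point, with value $1$, where the fiber $x^m+y^m=0$ consists of $m$ concurrent lines; this point is simple for $m=2$ ($A_1$) and $m=3$ ($D_4$), and not simple for $m\ge4$, since its multiplicity is $m$. For a sum $a(x)+b(y)$ the critical points are the pairs of critical points and the critical values add. To keep the multiplicity equal to $2$, we want the critical points of $a$ to be nondegenerate, and the Chebyshev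 polynomial achieves this with the critical values $\pm1$ only.

\begin{lemma}\label{lem:cheb}
The polynomial $T_m$, $m\ge2$, has integer coefficients, degree $m$ and leading coefficient $2^{m-1}$. The zeros of $T_m'$ are the $m-1$ numbers $\xi_j=\cos(j\pi/m)$, $1\le j\le m-1$; they are simple, and $T_m(\xi_j)=(-1)^j$. Moreover
\begin{equation}\label{eq:ode}
(x^2-1)\,T_m'(x)^2=m^2\big(T_m(x)^2-1\big).
\end{equation}
\end{lemma}

\begin{proof}
The identity $\cos(k+1)\theta+\cos(k-1)\theta=2\cos\theta\cos k\theta$ gives $T_{k+1}=2xT_k-T_{k-1}$ with $T_0=1$, $T_1=x$, and the first sentence follows by induction. Differentiating $T_m(\cos\theta)=\cos m\theta$ gives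
\[
\sin\theta\;T_m'(\cos\theta)=m\sin m\theta .
\]
At $\theta=j\pi/m$ with $1\le j\le m-1$ the right side vanishes and $\sin\theta\ne0$, so $T_m'(\xi_j)=0$. The $\xi_j$ are distinct because the cosine is injective on $[0,\pi]$, and $\deg T_m'=m-1$; so they are all the zeros and they are simple. Also $T_m(\xi_j)=\cos j\pi=(-1)^j$. Squaring the displayed identity gives $(1-x^2)T_m'(x)^2=m^2(1-T_m(x)^2)$ for $x\in[-1,1]$, hence identically.
\end{proof}

The symmetric choice $T_m(x)+T_m(y)$ fails for $m\ge3$, because it has the three critical values $-2,0,2$. The second summand $y^m$ has the single critical value $0$ and so creates no new value.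

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $P=T_m(x)+y^m$, so that $C_{2m+1}=C_P$ and $f$ has integer coefficients. The top-degree form $2^{m-1}x^m+y^m$ is squarefree, since $y^m=-2^{m-1}$ has $m$ distinct solutions. By Lemma~\ref{lem:local}(i), the singularities on $z=0$ are $m$ points of type $D_{2m+2}$.

The equations $P_x=T_m'(x)=0$ and $P_y=my^{m-1}=0$ have the solutions $(\xi_j,0)$, $1\le j\le m-1$, and $P(\xi_j,0)=(-1)^j$. By Lemma~\ref{lem:local}(ii), these are exactly the affine singular points, with local equations $T_m(x)-T_m(\xi_j)+y^m=0$. Since $\xi_j$ is a simple zero of $T_m'$, we have $T_m(x)-T_m(\xi_j)=(x-\xi_j)^2\eta(x)$ with $\eta(\xi_j)\ne0$. Then $u=(x-\xi_j)\sqrt{\eta(x)}$ and $y$ are local coordinates, and the equation is $u^2+y^m=0$, of type $A_{m-1}$.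

The singular points are finite in number, so the curve is reduced. All of them are simple, and $\tau=m(2m+2)+(m-1)(m-1)=3m^2+1$.
\end{proof}

\begin{example}\label{ex:septic}
For $m=3$ we have $T_3=4x^3-3x$ and $G=4x^3-3xz^2+y^3$. The cubics $G+z^3=(x+z)(2x-z)^2+y^3=0$ and $G-z^3=(x-z)(2x+z)^2+y^3=0$ have cusps $A_2$ at $(\frac12,0)$ and $(-\frac12,0)$. They meet only at the three points $4x^3+y^3=z=0$, each time with multiplicity $3$. With the line $z=0$ they form a septic with singularities $3D_8+2A_2$ and $\tau=28$. The polynomial $x^3+y^3+1$ gives another maximizing septic, with singularities $3D_8+D_4$.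
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:compl}(b)]
The curve is $C_P'$ for $P=T_m(x)+y^m$; it is reduced of degree $2m$. By Lemma~\ref{lem:local} it has $m$ points $A_{2m-1}$ at infinity and the same affine singularities as $C_{2m+1}$. So $\tau=m(2m-1)+(m-1)^2=3m(m-1)+1$.
\end{proof}

\begin{proof}[End of the proof of Theorem~\ref{thm:compl}(c)]
The points of type $A$ of $C_{2m+1}$ have index $m-1<4m+1=2n-1$, and its points of type $D$ have index $2m+2=n+1$. So $C_{2m+1}$ is a maximizing curve of degree $n$ with no $A_k$, $k\ge2n-1$, and no $D_k$, $k\ge n+2$.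
\end{proof}

\section{Curves with $m$ points $D_{2m+2}$ on a line}\label{sec:converse}

Let $C$ and $\ell$ be as in Theorem~\ref{thm:conv}. Choose coordinates with $\ell=\{z=0\}$ in which the given points are $p_i=(1:y_i:0)$, $1\le i\le m$, and write $C=\{zh=0\}$ with
\[
h=\sum_{j=0}^{2m}h_j(x,y)\,z^j,\qquad \deg h_j=2m-j .
\]
We must show that $h=G^2-cz^{2m}$, that is, that $h$ is a square modulo $z^{2m}$. The hypothesis is local and yields such square roots only near each $p_i$. The difficulty is to pass from these to one polynomial $G$. The bridge is the formal square root of $h$ in powers of $z$: it is unique, so it agrees with every local root, and its coefficients are rational functions that could have poles only at the $p_i$.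

\begin{proof}[Proof of Theorem~\ref{thm:conv}]
\emph{Step 1: $\ell$ is the transversal branch at each $p_i$.} In suitable coordinates $(u,v)$ at $p_i$ the curve $C$ is $v(u-v^m)(u+v^m)=0$, and the germ of $\ell$ is one of the three branches. The branch $v=0$ meets the union of the other two with multiplicity $1+1=2$. A branch $u=\pm v^m$ meets the union of the other two with multiplicity $m+1$, and $m+1\ge3$ because $m\ge2$. Since $C$ is reduced, $h_0=h|_\ell\ne0$, and the intersection multiplicities of $\ell$ with $h=0$ add up to $2m$. Each of the $m$ points $p_i$ contributes at least $2$. So each contributes exactly $2$, there is no other intersection point, and $\ell$ is the branch $v=0$ at every $p_i$. It follows that $h_0=g_0^2$, where $g_0$ is a nonzero constant times $\prod_{i=1}^m(y-y_ix)$.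

\emph{Step 2: local square roots.} Fix $i$ and work in the chart $x=1$. By Step 1, $v=\varepsilon z$ with $\varepsilon$ a unit. Dividing the local equation of $C$ by $z$ gives $h(1,y,z)=W(u^2-\varepsilon^{2m}z^{2m})$ with $W$ a unit. Choose $V$ with $V^2=W$ and put $\sigma=Vu$. Then $h(1,y,z)\equiv\sigma^2 \pmod{z^{2m}}$ near $p_i$. Expand $\sigma=\sum_{j\ge0}\sigma_j(y)z^j$ with $\sigma_j$ holomorphic on a disc $\Delta$ around $y_i$, and compare coefficients:
\begin{equation}\label{eq:localrec}
\sum_{a+b=j}\sigma_a\sigma_b=h_j(1,y),\qquad 0\le j<2m .
\end{equation}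
For $j=0$ this says $(\sigma_0-g_0(1,y))(\sigma_0+g_0(1,y))=0$ on the connected set $\Delta$. So $\sigma_0=\pm g_0(1,y)$, and after replacing $\sigma$ by $-\sigma$ if necessary, $\sigma_0=g_0(1,y)$.

\emph{Step 3: the formal square root has no poles.} Define rational functions $s_j(x,y)$ for $0\le j<2m$ by
\begin{equation}\label{eq:rec}
s_0=g_0,\qquad 2g_0s_j=h_j-\sum_{0<a<j}s_as_{j-a},
\end{equation}
so that $\big(\sum_{j<2m}s_jz^j\big)^2\equiv h\pmod{z^{2m}}$. For $m=2$, for instance,
\[
s_1=\frac{h_1}{2g_0},\qquad s_2=\frac{h_2-s_1^2}{2g_0},\qquad s_3=\frac{h_3-2s_1s_2}{2g_0},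
\]
of degrees $1$, $0$, $-1$. In general, by induction, $s_j$ is homogeneous of degree $m-j$ and has the form $N_j/g_0^{e_j}$ with $N_j$ a form in $x,y$. On $\Delta\setminus\{y_i\}$, shrunk so that $g_0(1,y)\ne0$ there, \eqref{eq:localrec} is the recursion \eqref{eq:rec} with the same initial term. Hence $s_j(1,y)=\sigma_j(y)$, and $s_j(1,y)$ has no pole at $y_i$. This means that $(y-y_i)^{e_j}$ divides $N_j(1,y)$, so $(y-y_ix)^{e_j}$ divides $N_j$. As this holds for every $i$, each $s_j$ is a polynomial.

\emph{Step 4: the form $G$.} A homogeneous polynomial of negative degree is zero, so $s_j=0$ for $m<j<2m$. Thus $G=\sum_{j=0}^ms_jz^j$ is a form of degree $m$ with $G^2\equiv h\pmod{z^{2m}}$. The form $h-G^2$ has degree $2m$ and is divisible by $z^{2m}$, so $h=G^2-cz^{2m}$ with $c\in\mathbb{C}$. Since $h$ is reduced, $c\ne0$, and after rescaling $z$ we may take $c=1$. Put $P=G(x,y,1)$. As $G(x,y,0)=g_0$, the polynomial $P$ has degree $m$, its top-degree form $g_0$ is squarefree, and $G$ is its homogenization. So $C=C_P$ in these coordinates.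

\emph{The last assertion.} If $C$ is moreover maximizing, Theorem~\ref{thm:crit} shows that all critical values of $P$ are $\pm1$ and then that all critical points are simple. Conversely, for such $P$ the curve $C_P$ is maximizing by Theorem~\ref{thm:crit}, and it has $m$ points $D_{2m+2}$ on $z=0$ by Lemma~\ref{lem:local}(i).
\end{proof}

The number $m$ of points is used in Step 1, where it makes B\'ezout's count tight. The index $2m+2$ is used in Step 2, where it gives the congruence modulo $z^{2m}$, just enough to make the remainder in Step 4 a constant multiple of $z^{2m}$. In the language of sheaves, the local roots glue to a section of $\mathcal{O}(m)$ on the thickened line $z^{2m}=0$, and this section lifts to a form $G$ because $H^1(\mathbb{P}^2,\mathcal{O}(-m))=0$.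

\section{Freeness of $C_{2m+1}$}\label{sec:free}

Let $C:f=0$ be reduced of degree $n$. A derivation $\theta=a\partial_x+b\partial_y+c\partial_z$ with $a,b,c\in S$ is \emph{logarithmic} if $\theta(f)\in fS$; it has degree $d$ if $a,b,c$ are forms of degree $d$. Logarithmic derivations form an $S$-module $D(f)$. It contains the Euler derivation $E=x\partial_x+y\partial_y+z\partial_z$, since $E(f)=nf$, and the module $D_0(f)=\{\theta:\theta(f)=0\}$ of Jacobian syzygies. If $\theta(f)=qf$, then $\theta-\frac qnE\in D_0(f)$, and $qE\in D_0(f)$ only for $q=0$; so $D(f)=SE\oplus D_0(f)$. The curve $C$ is \emph{free with exponents} $(d_1,d_2)$, $d_1\le d_2$, if $D_0(f)$ has a basis of two elements of degrees $d_1,d_2$; equivalently, if $D(f)$ has a basis $E,\theta_1,\theta_2$ with $\deg\theta_i=d_i$.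

\begin{lemma}[Saito's criterion]\label{lem:saito}
Let $f$ be reduced and $\theta_0,\theta_1,\theta_2\in D(f)$. If the determinant $\det(\theta_0,\theta_1,\theta_2)$ of their coefficient matrix equals $f$, they form a basis of $D(f)$.
\end{lemma}

\begin{proof}
They are independent over $S$ because the determinant is nonzero. At a point $q\in\mathbb{C}^3$ with $f(q)=0$ and $df(q)\ne0$, the value of any logarithmic derivation lies in the plane $\ker df(q)$, so the determinant of any three of them vanishes at $q$. Such $q$ are dense in $f=0$ because $f$ is reduced, so this determinant is divisible by $f$, by the Nullstellensatz. For $\theta\in D(f)$, Cramer's rule gives $f\theta=\sum_ia_i\theta_i$, where $a_i$ is the determinant with $\theta_i$ replaced by $\theta$. Each $a_i$ is divisible by $f$, so $\theta\in\sum_iS\theta_i$.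
\end{proof}

We look for $\theta_1,\theta_2$ of the form $a\partial_x+b\partial_y$, which kill $z$. For $f=z(G^2-z^{2m})$ such a $\theta$ gives $\theta(f)=2zG\,\theta(G)$, so it is logarithmic as soon as $G^2-z^{2m}$ divides $\theta(G)$. The choice $\theta_1=G_y\partial_x-G_x\partial_y$, of degree $m-1$, has $\theta_1(G)=0$. For the determinant to have degree $2m+1$, the derivation $\theta_2$ must have degree $m+1$; then $\theta_2(G)$ has degree $2m$, and we want $\theta_2(G)=G^2-z^{2m}$. So we must write $G^2-z^{2m}$ as a combination of $G_x$ and $G_y$, and the differential equation \eqref{eq:ode} does this.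

\begin{proof}[Proof of Theorem~\ref{thm:compl}(a)]
Here $G=t+y^m$, so $G_x=t_x=z^{m-1}T_m'(x/z)$ and $G_y=my^{m-1}$. Substituting $x/z$ in \eqref{eq:ode} and multiplying by $z^{2m}$ gives $(x^2-z^2)t_x^2=m^2(t^2-z^{2m})$. Put
\[
A=\frac1{m^2}(x^2-z^2)\,t_x,\qquad B=\frac1m\,(2ty+y^{m+1}),
\]
forms of degree $m+1$. Then
\[
AG_x+BG_y=(t^2-z^{2m})+(2ty^m+y^{2m})=G^2-z^{2m}.
\]
Consider
\begin{equation}\label{eq:basis}
E=x\partial_x+y\partial_y+z\partial_z,\qquad \theta_1=G_y\partial_x-G_x\partial_y,\qquad \theta_2=A\partial_x+B\partial_y .
\end{equation}
We have $\theta_1(f)=2zG\,\theta_1(G)=0$ and $\theta_2(f)=2zG(G^2-z^{2m})=2Gf$, so all three are logarithmic. Expanding along the last column,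
\[
\det\begin{pmatrix}x&y&z\\ G_y&-G_x&0\\ A&B&0\end{pmatrix}=z\,(BG_y+AG_x)=z(G^2-z^{2m})=f .
\]
By Lemma~\ref{lem:saito}, \eqref{eq:basis} is a basis of $D(f)$, and $\theta_1,\theta_2$ have degrees $m-1$ and $m+1$.
\end{proof}

\begin{remark}\label{rem:tau}
Freeness gives a second computation of $\tau$. Let $C$ be free with exponents $(d_1,d_2)$, let $N=n-1$ and $J=(f_x,f_y,f_z)$. There is an exact sequence
\[
0\to S(-N-d_1)\oplus S(-N-d_2)\to S(-N)^3\to S\to S/J\to0,
\]
and $\dim(S/J)_k=\tau(C)$ for large $k$. Since $\dim S(-a)_k=\binom{k-a+2}{2}$, the vanishing of the linear term in $k$ gives $d_1+d_2=N$, and the constant term gives $\tau(C)=\frac12\big((N+d_1)^2+(N+d_2)^2-3N^2\big)=N^2-d_1d_2$. For $C_{2m+1}$ this is $(2m)^2-(m-1)(m+1)=3m^2+1$.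
\end{remark}

\begin{remark}\label{rem:r}
The syzygy $\theta_1$ exists for every $C_P$. So a simply singular $C_P$ has $r=m-1$, by Proposition~\ref{prop:bound}, and the bound of Theorem~\ref{thm:dPW} is $2m(m+1)+(m-1)^2$. In Theorem~\ref{thm:crit} the first term is the contribution of the line at infinity and the second is the total Milnor number \eqref{eq:bezout}.
\end{remark}

\begin{thebibliography}{9}

\bibitem{DP}
Alexandru Dimca and Piotr Pokora, \emph{Maximizing curves viewed as free curves}, arXiv:2208.13399 (2022).

\bibitem{DS}
Dimca and Sernesi, J. \'Ec. polytech. Math. \textbf{1} (2014).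

\bibitem{dPW}
du Plessis and Wall, Math. Proc. Camb. Philos. Soc. \textbf{126} (1999).

\end{thebibliography}
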